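# Spherical bundles whose Chern characters span but which do not generate

All varieties are over $\mathbb C$ and irreducible. $D^b(X)$ is the bounded derived category of coherent sheaves on $X$.

## 1. Two simple bundles on an elliptic curve

Let $C$ be an elliptic curve and $x\in C$ a point. Which objects of $D^b(C)$ can be built from $\mathcal O_C$ and $\mathcal O_C(x)$ by taking shifts, cones and direct summands?

The section of $\mathcal O_C(x)$ vanishing at $x$ gives a triangle $\mathcal O_C\to\mathcal O_C(x)\to\mathcal O_x\to\mathcal O_C[1]$, so we get the skyscraper $\mathcal O_x$. The sequences $0\to\mathcal O_C(nx)\to\mathcal O_C((n+1)x)\to\mathcal O_x\to0$ then give all $\mathcal O_C(nx)$, $n\in\mathbb Z$. These are the powers of an ample bundle and their inverses, and we shall see that they give everything.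

**Definition.** For a set $S$ of objects, $\langle S\rangle$ is the smallest full triangulated subcategory containing $S$ (closed under isomorphism), and $\operatorname{thick}(S)$ consists of all direct summands of objects of $\langle S\rangle$. The set $S$ *split generates* a category if $\operatorname{thick}(S)$ is the whole category.

The direct summands matter. Take $\mathcal O_C$ and $\mathcal O_C(2x)$. Every object of $\langle \mathcal O_C,\mathcal O_C(2x)\rangle$ has (rank, degree) in $\mathbb Z(1,0)+\mathbb Z(1,2)$, hence even degree, so $\mathcal O_x$ is not in it. It does lie in the thick closure, as Proposition 1 will show.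

**Definition.** An object $E\in D^b(C)$ is *$1$-spherical* if $\operatorname{Hom}(E,E[i])$ is $\mathbb C$ for $i=0,1$ and $0$ otherwise.

For instance, $\mathcal O_C$ and $\mathcal O_x$ are $1$-spherical.

**Proposition 1.** Let $E_1,E_2\in D^b(C)$ be $1$-spherical with non-proportional vectors $(\operatorname{rk},\deg)$. Then $\operatorname{thick}(E_1,E_2)=D^b(C)$.

*Proof.*

**Step 1: spherical objects are shifts of simple sheaves.** On a smooth curve $\operatorname{Ext}^2$ vanishes, so every object of $D^b(C)$ is the direct sum of its shifted cohomology sheaves. Since $\operatorname{Hom}(E,E)=\mathbb C$, a spherical $E$ is indecomposable, so $E\simeq F[i]$ with $F$ a sheaf and $\operatorname{End}(F)=\mathbb C$. A coherent sheaf on $C$ is a direct sum of a torsion sheaf and a vector bundle, so $F$ is one or the other. If it is torsion, then, being indecomposable, it is $\mathcal O_{C,y}/\mathfrak m_y^n$ for some $y$. Its endomorphism ring has dimension $n$, so $n=1$ and $F=\mathcal O_y$. Thus a simple sheaf of rank $0$ is a skyscraper $\mathcal O_y$, of class $(0,1)$, and a simple sheaf of nonzero rank is a vector bundle.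

**Step 2: move $E_1$ to a skyscraper.** Two autoequivalences of $D^b(C)$ suffice: tensoring with $\mathcal O_C(x)$, and the spherical twist
$$T(G)=\operatorname{Cone}\bigl(R\Gamma(G)\otimes\mathcal O_C\to G\bigr),$$
which is an autoequivalence by the standard theorem on twists along spherical objects. On classes $(r,d)$ they act by $(r,d)\mapsto(r,d+r)$ and, as $\chi(G)=d$ by Riemann–Roch, by $(r,d)\mapsto(r-d,d)$. With these moves and their inverses the Euclidean algorithm brings the class of $E_1$ (which is nonzero) to one of the form $(m,0)$ or $(0,m)$ with $m\neq 0$, and $(m,0)\mapsto(m,m)\mapsto(0,m)$. So some autoequivalence $\Phi$ sends $E_1$ to a spherical object of rank $0$. By Step 1 it is $\mathcal O_y[i]$ for some $y$. The object $\Phi(E_2)$ is a shift of a simple sheaf $F$. Since $\Phi$ acts invertibly on classes, the class of $F$ is not proportional to $(0,1)$, so $F$ is a vector bundle, of rank $r>0$. It suffices to prove that $T_0:=\operatorname{thick}(\mathcal O_y,F)$ is $D^b(C)$.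

**Step 3: all twists $F(ny)$ lie in $T_0$.** Use the sequences $0\to F(ny)\to F((n+1)y)\to\mathcal O_y^{\oplus r}\to0$, upwards from $n=0$ and downwards from $n=-1$.

**Step 4: every sheaf is a summand of a two-term complex of such twists.** Let $G$ be coherent. For $n\gg0$ the sheaf $F^\vee\otimes G(ny)$ is globally generated. Tensor the surjection $\operatorname{Hom}(F(-ny),G)\otimes\mathcal O_C\to F^\vee\otimes G(ny)$ with $F(-ny)$ and compose with the surjective contraction $F\otimes F^\vee\otimes G\to G$. The result is a surjection $P_0:=\operatorname{Hom}(F(-ny),G)\otimes F(-ny)\to G$. Do the same for its kernel. We get an exact sequence $0\to K\to P_1\to P_0\to G\to0$ with $P_0,P_1\in T_0$. The complex $[P_1\to P_0]$, in degrees $-1,0$, is the cone of $P_1\to P_0$, so it lies in $T_0$. Its cohomology sheaves are $K$ and $G$, so there is a triangle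
$$K[1]\to[P_1\to P_0]\to G\to K[2].$$
The last map lies in $\operatorname{Ext}^2(G,K)=0$. So the triangle splits and $G$ is a summand of $[P_1\to P_0]$, that is, $G\in T_0$. Every object is a sum of shifts of sheaves, so $T_0=D^b(C)$. $\square$

So on an elliptic curve, generation is decided by classes. What changes when $C$ is replaced by a Calabi–Yau variety of higher dimension?

One point deserves attention. Two line bundles $L_1,L_2$ on $C$ with $\deg L_1<\deg L_2$ satisfy $\dim\operatorname{Hom}(L_1,L_2)-\dim\operatorname{Ext}^1(L_1,L_2)=\deg L_2-\deg L_1>0$. So there is a nonzero map of degree $0$, and its cone is a torsion sheaf. This is how torsion sheaves arise from bundles, and in dimension $\ge2$ nothing forces it.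

## 2. Calabi–Yau components, spherical objects and Hochschild classes

A *semi-orthogonal component* $\mathcal A$ of $D^b(X)$ is one of the pieces of a semi-orthogonal decomposition of $D^b(X)$; the case $\mathcal A=D^b(X)$ is allowed. A *Serre functor* of $\mathcal A$ is an autoequivalence $S$ with natural isomorphisms $\operatorname{Hom}(A,B)\simeq\operatorname{Hom}(B,S(A))^*$. The category $\mathcal A$ is *Calabi–Yau of dimension $p$* if $S\simeq[p]$.

On $D^b(X)$ one has $S=-\otimes\omega_X[\dim X]$. If this is $[p]$, applying it to a skyscraper gives $\dim X=p$, and applying it to $\mathcal O_X$ gives $\omega_X\simeq\mathcal O_X$. Conversely, if $\dim X=p$ and $\omega_X\simeq\mathcal O_X$, then $D^b(X)$ is Calabi–Yau of dimension $p$.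

**Definition.** $E\in\mathcal A$ is *$p$-spherical* if $\operatorname{Hom}^\bullet(E,E)\simeq\mathbb C[t]/(t^2)$ as graded algebras, with $\deg t=p$.

For $p>0$ this says only that $\operatorname{Hom}(E,E[i])$ is $\mathbb C$ for $i=0,p$ and zero otherwise, because $t^2$ would have degree $2p$. For $p=0$ it says that $\operatorname{Hom}(E,E)$ is the algebra $\mathbb C[t]/(t^2)$ and the other groups vanish. Example: let $\dim X=p\ge1$, $\omega_X\simeq\mathcal O_X$ and $H^i(\mathcal O_X)=0$ for $0<i<p$. Then every line bundle $L$ is $p$-spherical, since $\operatorname{Hom}^\bullet(L,L)=H^\bullet(\mathcal O_X)$ and $H^p(\mathcal O_X)\simeq H^0(\omega_X)^*=\mathbb C$.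

The *rank* of an object of $\mathcal A\subset D^b(X)$ is the alternating sum of the ranks of its cohomology sheaves, and its *Chern character* is its class in the Hochschild homology $HH_0(\mathcal A)$. For $\mathcal A=D^b(X)$ the Hochschild–Kostant–Rosenberg isomorphism gives
$$HH_0(X)\simeq\bigoplus_qH^q(X,\Omega^q_X),$$
and the categorical Chern character corresponds to the usual one (Căldăraru, *The Mukai pairing II*, Adv. Math. 194 (2005), Theorem 4.5). On a curve of genus one this is $\mathbb C^2$ with $\mathrm{ch}=(\operatorname{rk},\deg)$.

Here is the question, from Roland Abuaf, "Hodge numbers and Hodge structures for Calabi-Yau categories of dimension three", arXiv:1807.02867 (2018). *Let $\mathcal A$ be a semi-orthogonal component of $D^b(X)$, $X$ smooth projective, which is Calabi–Yau of dimension $p\ge0$. Let $E_1,\dots,E_k\in\mathcal A$ be $p$-spherical objects of nonzero rank whose Chern characters generate the vector space $HH_0(\mathcal A)$. Do $E_1,\dots,E_k$ split generate $\mathcal A$?*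

The answer is no. Theorem 5 gives six line bundles on a threefold, and Theorem 7 shows that the statement fails for every $p\ge2$, with $\mathcal A=D^b(X)$. The small cases are different.

**Proposition 2.** If $\mathcal A=D^b(X)$ and $p\le1$, the statement in the question is true.

*Proof.* We saw that $\dim X=p$ and $\omega_X\simeq\mathcal O_X$.

If $p=0$, then $X$ is a point, and an object is a graded vector space $\bigoplus_i V_i[-i]$. If its graded endomorphisms are concentrated in degree $0$ and it is nonzero, only one $V_i$ is nonzero, and the endomorphism ring is a matrix algebra, of dimension $n^2\ne2$. So there are no $0$-spherical objects. As $HH_0=\mathbb C\neq0$, the hypotheses are never satisfied, and the statement holds vacuously.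

If $p=1$, then $X$ is an elliptic curve and $HH_0=\mathbb C^2$. Chern characters spanning $\mathbb C^2$ contain two non-proportional ones, and Proposition 1 applies to the corresponding objects. $\square$

The cases $p\in\{0,1\}$ for components $\mathcal A$ not of the form $D^b(X)$ are not treated in these notes.

## 3. Splitting off the orthogonal complement, and where admissibility enters

The first attempt in general is linear algebra in $HH_0$. Put $T=\operatorname{thick}(E_1,\dots,E_k)$, split $\mathcal A$ into $T$ and its complement, and observe that the complement has no classes left. Recall that a full triangulated subcategory $T\subset\mathcal A$ is *admissible* if its inclusion has a left and a right adjoint. Then, with $T^\perp=\{B:\operatorname{Hom}(A,B)=0\text{ for all }A\in T\}$, there is a semi-orthogonal decomposition $\mathcal A=\langle T^\perp,T\rangle$.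

**Proposition 3.** Let $\mathcal A$ and $E_1,\dots,E_k$ be as in the question and let $T=\operatorname{thick}(E_1,\dots,E_k)\ne0$ be admissible in $\mathcal A$. Then $\mathcal A=T\oplus T^\perp$ is an orthogonal decomposition with $HH_0(T^\perp)=0$. In particular $T=\mathcal A$ if $\mathcal A$ is indecomposable.

*Proof.* By definition $\operatorname{Hom}(A,B)=0$ for $A\in T$, $B\in T^\perp$. Serre duality with $S=[p]$ gives $\operatorname{Hom}(B,A)\simeq\operatorname{Hom}(A,B[p])^*=0$, since $B[p]\in T^\perp$. So the semi-orthogonal decomposition is orthogonal in both directions. Hochschild homology is additive on semi-orthogonal decompositions: $HH_0(\mathcal A)=HH_0(T)\oplus HH_0(T^\perp)$. The Chern characters of the $E_i$ lie in the first summand and span everything, so $HH_0(T^\perp)=0$. If $\mathcal A$ is indecomposable and $T\ne0$, then $T^\perp=0$. $\square$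

The argument stops at the word *admissible*. A thick subcategory generated by finitely many spherical objects need not be admissible, and without adjoints there is no decomposition and no additivity to use.

A second attempt is to imitate the curve: find a nonzero map of degree $0$ between two of the bundles and take its cone to get a torsion sheaf. Let us test this on a smooth divisor $X\subset\mathbb P^2\times\mathbb P^2$ of bidegree $(3,3)$ and the pair $\mathcal O_X$, $\mathcal O_X(-2,4)$. All cohomology of $\mathcal O(-2,4)$ on $\mathbb P^2\times\mathbb P^2$ vanishes, because $H^\bullet(\mathbb P^2,\mathcal O(-2))=0$. So the sequence $0\to\mathcal O(-5,1)\to\mathcal O(-2,4)\to\mathcal O_X(-2,4)\to0$ gives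
$$H^i(X,\mathcal O_X(-2,4))\simeq H^{i+1}(\mathbb P^2\times\mathbb P^2,\mathcal O(-5,1)).$$
By Künneth this is $H^2(\mathcal O(-5))\otimes H^0(\mathcal O(1))=\mathbb C^6\otimes\mathbb C^3$ for $i=1$ and zero otherwise. So $\operatorname{Hom}^\bullet(\mathcal O_X,\mathcal O_X(-2,4))=\mathbb C^{18}[-1]$. There are many maps, but all of degree $1$; one such map $\mathcal O_X\to\mathcal O_X(-2,4)[1]$ produces an extension of $\mathcal O_X$ by $\mathcal O_X(-2,4)$, which is a vector bundle. No torsion appears. We now turn this obstacle into a theorem: if all degree-$0$ maps between the bundles are trivial, torsion never appears, however long one keeps taking cones.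

## 4. Sorting the shifts of Hom-orthogonal bundles

**Theorem 4.** Let $X$ be a smooth projective variety and $E_1,\dots,E_k$ vector bundles on $X$ with $\operatorname{End}(E_i)=\mathbb C$ and $\operatorname{Hom}(E_i,E_j)=0$ for $i\ne j$. Then $\operatorname{thick}(E_1,\dots,E_k)$ contains no nonzero torsion sheaf. In particular, if $\dim X\ge1$, it contains no skyscraper sheaf and is not $D^b(X)$.

An object of $\langle E_1,\dots,E_k\rangle$ is assembled from pieces $E_i[a]$ in some order. If a piece $A[a]$ stands to the left of a piece $B[b]$ with $a<b$, the gluing map $B[b]\to A[a+1]$ is an element of $\operatorname{Hom}(B,A[a+1-b])$ with $a+1-b\le0$. Under the hypotheses such a map is zero or an isomorphism. In the first case the pieces can be exchanged, in the second they cancel. So all shifts can be sorted in decreasing order.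

*Proof.*

**Step 1: words.** For classes of objects $\mathcal P,\mathcal Q$ let $\mathcal P*\mathcal Q$ be the class of all $F$ in a triangle $P\to F\to Q\to P[1]$ with $P\in\mathcal P$, $Q\in\mathcal Q$. The octahedral axiom makes $*$ associative. Let $\mathcal S$ be the class of objects isomorphic to $0$ or to some $E_i$, and $\mathcal S_a=\mathcal S[a]$. The union of all words $\mathcal S_{a_1}*\dots*\mathcal S_{a_r}$ is closed under shifts, and under extensions by concatenating words. It is closed under cones, since the cone of $F_1\to F_2$ sits in a triangle $F_2\to\operatorname{Cone}\to F_1[1]\to F_2[1]$. So it is a triangulated subcategory. It contains the $E_i$ and is contained in $\langle E_1,\dots,E_k\rangle$, hence equals it.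

**Step 2: exchanging two letters.** *If $a<b$, then $\mathcal S_a*\mathcal S_b\subset\mathcal S_b*\mathcal S_a$.* Let $A[a]\to F\to B[b]\xrightarrow{\delta}A[a+1]$ be a triangle with $A,B\in\mathcal S$. Then $\delta\in\operatorname{Hom}(B,A[a+1-b])$ with $a+1-b\le0$.

If $\delta=0$, then $F\simeq A[a]\oplus B[b]$, which is also an extension of $A[a]$ by $B[b]$, so $F\in\mathcal S_b*\mathcal S_a$.

If $\delta\ne0$, then $a+1-b=0$, because negative Ext groups between sheaves vanish. So $\delta$ is a nonzero map $B\to A$ of degree $0$. Then $A,B\ne0$, and the hypotheses force $A\simeq B\simeq E_i$ for one $i$, with $\delta$ a nonzero scalar. Hence $\delta$ is an isomorphism and $F=0\in\mathcal S_b*\mathcal S_a$.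

**Step 3: the sorted triangle.** Each use of Step 2 at adjacent letters of a word removes one inversion. After finitely many uses, every $F\in\langle E_1,\dots,E_k\rangle$ lies in a word with $a_1\ge a_2\ge\dots\ge a_r$. Grouping the letters with $a\ge1$ on the left, we get a triangle
$$P\to F\to Q\to P[1]\tag{1}$$
in which $P$ is an iterated extension of objects $E_i[a]$ with $a\ge1$, and $Q$ of objects $E_i[a]$ with $a\le0$.

**Step 4: torsion passes through $P$ and dies there.** Let $G$ be a torsion sheaf in the thick closure. So there is $F\simeq G\oplus G'$ in $\langle E_1,\dots,E_k\rangle$, with inclusion $\iota:G\to F$ and projection $\pi:F\to G$. Take the triangle (1).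

For $a\le0$ we have $\operatorname{Hom}(G,E_i[a])=0$: for $a<0$ it is a negative Ext of sheaves, and for $a=0$ a torsion sheaf has no nonzero map to a locally free sheaf. Hence $\operatorname{Hom}(G,Q)=0$, and $\iota$ factors as $G\to P\to F$.

For $a\ge1$ we have $\operatorname{Hom}(E_i[a],G)=\operatorname{Ext}^{-a}(E_i,G)=0$. Hence $\operatorname{Hom}(P,G)=0$, and the composite $P\to F\xrightarrow{\pi}G$ vanishes.

So $\mathrm{id}_G=\pi\iota$ is the composite $G\to P\to F\to G$, which is zero. Thus $G=0$. The last sentence of the theorem follows because skyscrapers are torsion sheaves when $\dim X\geq 1$. $\square$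

*Remark.* In (1), $P$ has cohomology only in degrees $\le-1$ and $Q$ only in degrees $\ge0$. So (1) is the truncation triangle of $F$ for the ordinary $t$-structure: sorting the pieces shows that the truncations of $F$ are themselves built from the $E_i[a]$.

*Example.* On an elliptic curve the theorem applies to $\mathcal O_C$ alone: $\operatorname{thick}(\mathcal O_C)$ contains no skyscraper. It does not apply to two line bundles of different degrees, since one of the two Hom groups is nonzero, as computed in Section 1.

The question is now one about line bundles: find enough Hom-orthogonal ones for their Chern characters to span.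

## 5. Six line bundles on a threefold of bidegree $(3,3)$

On $X\subset\mathbb P^2\times\mathbb P^2$, a line bundle $\mathcal O_X(u,v)$ with a negative coordinate will turn out to have no sections. So $\mathcal O_X(a,b)$ and $\mathcal O_X(a',b')$ are Hom-orthogonal in both directions when $a<a'$ and $b>b'$. We look for points of $\mathbb Z^2$ going down to the right. The simplest choice, all points on the line $a+b=0$, is not enough: the coordinates of the Chern character computed below become $1,a,-a,-a^2,-a^2,0$ there, and span only a $3$-dimensional space. So we take three points on this line and three off it.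

**Theorem 5.** Let $X\subset\mathbb P^2\times\mathbb P^2$ be a smooth divisor of bidegree $(3,3)$ (one exists by Bertini), and $\mathcal A=D^b(X)$, which is Calabi–Yau of dimension $3$. The six line bundles
$$\mathcal O_X(-2,4),\ \mathcal O_X(-1,2),\ \mathcal O_X,\ \mathcal O_X(1,-1),\ \mathcal O_X(2,-2),\ \mathcal O_X(4,-3)$$
are $3$-spherical of rank $1$, and their Chern characters form a basis of $HH_0(X)$. They do not split generate $D^b(X)$: their thick closure contains no nonzero torsion sheaf.

*Proof.*

**Step 1: the bundles are spherical.** By adjunction $\omega_X\simeq\mathcal O(-3+3,-3+3)|_X=\mathcal O_X$. By Künneth, the cohomology of $\mathcal O(-3,-3)$ is $H^2\otimes H^2=\mathbb C$ in degree $4$, and that of $\mathcal O$ is $\mathbb C$ in degree $0$. So $0\to\mathcal O(-3,-3)\to\mathcal O\to\mathcal O_X\to0$ gives $H^i(\mathcal O_X)=\mathbb C$ for $i=0,3$ and $0$ otherwise. In particular $X$ is connected. For a line bundle $L$ we get $\operatorname{Hom}^\bullet(L,L)=H^\bullet(\mathcal O_X)\simeq\mathbb C[t]/(t^2)$ with $\deg t=3$.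

**Step 2: they are Hom-orthogonal.** Let $u<0$ or $v<0$. In the sequence $0\to\mathcal O(u-3,v-3)\to\mathcal O(u,v)\to\mathcal O_X(u,v)\to0$ we have $H^0(\mathcal O(u,v))=0$. Also $H^1(\mathcal O(u-3,v-3))=0$ by Künneth, since $H^1(\mathbb P^2,\mathcal O(m))=0$ for all $m$. So $H^0(X,\mathcal O_X(u,v))=0$. In the list the first coordinates $-2,-1,0,1,2,4$ strictly increase and the second coordinates $4,2,0,-1,-2,-3$ strictly decrease. So for distinct members $L,L'$, both $L'\otimes L^{-1}$ and $L\otimes L'^{-1}$ have a negative coordinate, and $\operatorname{Hom}(L,L')=\operatorname{Hom}(L',L)=0$.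

**Step 3: coordinates on $HH_0(X)$.** By the Lefschetz hyperplane theorem $H^2(X)=H^2(\mathbb P^2\times\mathbb P^2)$, so $H^{1,1}(X)$ has basis $H_1,H_2$, the two hyperplane classes. By duality $H^{2,2}(X)$ has dimension $2$ and is detected by pairing with $H_1,H_2$. So $HH_0(X)$ has dimension $1+2+2+1=6$, with coordinates: rank, the two coefficients of $\mathrm{ch}_1$, $\mathrm{ch}_2\cdot H_1$, $\mathrm{ch}_2\cdot H_2$, $\int\mathrm{ch}_3$. Since $X$ has class $3H_1+3H_2$, on $X$ one has $H_1^3=H_2^3=0$ and $H_1^2H_2=H_1H_2^2=3$. For $\mathcal O_X(a,b)$, with $\mathrm{ch}=\exp(aH_1+bH_2)$,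
$$\mathrm{ch}_2\cdot H_1=\tfrac32(2ab+b^2),\qquad \mathrm{ch}_2\cdot H_2=\tfrac32(2ab+a^2),\qquad \int\mathrm{ch}_3=\tfrac16(9a^2b+9ab^2).$$
With $s:=a+b$, up to nonzero constants the six coordinates are
$$1,\quad a,\quad b,\quad s^2-a^2,\quad s^2-b^2,\quad abs.\tag{2}$$

**Step 4: independence.** We show that no nonzero combination
$$\varphi=\alpha+\beta a+\gamma b+\delta(s^2-a^2)+\varepsilon(s^2-b^2)+\zeta abs$$
vanishes at all six points. Suppose $\varphi$ does.

At $(0,0),(1,-1),(2,-2)$ we have $s=0$ and $b=-a$, so $\alpha+(\beta-\gamma)a-(\delta+\varepsilon)a^2=0$ for $a=0,1,2$. A quadratic polynomial with three roots is zero, so $\alpha=0$, $\gamma=\beta$, $\varepsilon=-\delta$. Then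
$$\varphi=\beta s+\delta(b^2-a^2)+\zeta abs=s\bigl(\beta+\delta(b-a)+\zeta ab\bigr).$$

At $(-2,4),(-1,2),(4,-3)$ we have $s=2,1,1$, all nonzero, so
$$\beta+6\delta-8\zeta=0,\qquad\beta+3\delta-2\zeta=0,\qquad\beta-7\delta-12\zeta=0.$$
The determinant is $1\cdot(-36-14)-6\cdot(-12+2)-8\cdot(-7-3)=-50+60+80=90\neq0$. So $\beta=\delta=\zeta=0$, and $\varphi=0$.

Hence the six Chern characters form a basis of $HH_0(X)$. Line bundles on the connected variety $X$ have endomorphism ring $\mathbb C$, so Step 2 and Theorem 4 give the last assertion. $\square$

This answers the question in the negative. The category $D^b(X)$ is indecomposable, as $X$ is connected. If one prefers a proper component, let $\sigma:\tilde X\to X$ be the blow-up at a point. Since $R\sigma_*\mathcal O_{\tilde X}=\mathcal O_X$, the functor $L\sigma^*$ is fully faithful, and it has adjoints on both sides. So $\mathcal A=L\sigma^*D^b(X)$ is a proper component of $D^b(\tilde X)$ equivalent to $D^b(X)$, and $L\sigma^*$ preserves ranks.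

## 6. Pushing line bundles apart along a divisor of mixed sign

In Section 5 the bundle $D=\mathcal O_X(1,-1)$ has no sections in either direction, nor do its nonzero powers. Such a $D$ exists whenever the Picard number is at least $2$. Moreover, twisting by powers of $D$ separates line bundles from one another without losing any of the span of their Chern characters.

**Theorem 6.** Let $X$ be smooth projective of dimension $p\ge2$ with $\omega_X\simeq\mathcal O_X$, $H^i(\mathcal O_X)=0$ for $0<i<p$, Picard number $\rho(X)\ge2$, and $\bigoplus_qH^q(X,\Omega^q)$ generated as an algebra by divisor classes. Then there are finitely many line bundles on $X$, all $p$-spherical of rank $1$, whose Chern characters span $HH_0(X)$, but whose thick closure contains no nonzero torsion sheaf.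

*Proof.* Every line bundle on $X$ is $p$-spherical, by the example in Section 2.

**Step 1: a divisor of mixed sign.** Since $\rho(X)\ge2$ and the ample cone is open, there are ample $H,H'$ linearly independent in $NS_{\mathbb Q}$. Put
$$\ell_1(M)=M\cdot H^{p-1},\qquad\ell_2(M)=M\cdot H^{p-2}\cdot H'.$$
By the Hodge index theorem the form $(M,M')\mapsto M\cdot M'\cdot H^{p-2}$ on $NS_{\mathbb Q}$ is nondegenerate. The functional $\alpha\ell_1+\beta\ell_2$ is the pairing with $\alpha H+\beta H'$, so it vanishes only if $\alpha H+\beta H'=0$, that is, $\alpha=\beta=0$. So $(\ell_1,\ell_2):NS_{\mathbb Q}\to\mathbb Q^2$ is surjective, and after clearing denominators there is $D\in\operatorname{Pic}X$ with $\ell_1(D)>0>\ell_2(D)$.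

Both $\ell_i$ are positive on nonzero effective divisors, because $H$ and $H'$ are ample. A line bundle with a nonzero section is $\mathcal O_X(Y)$ with $Y$ effective; both functionals are positive on it, or both zero if $Y=0$. Hence
$$\ell_1(M),\ \ell_2(M)\text{ nonzero of opposite signs}\ \Longrightarrow\ H^0(M)=H^0(M^{-1})=0.\tag{3}$$

**Step 2: finitely many line bundles whose Chern characters span.** Let $D_1,\dots,D_n$ be a basis of $NS(X)$ modulo torsion. The function $x\mapsto\exp(\sum x_iD_i)$ on $\mathbb Z^n$ is a vector-valued polynomial. A linear functional that kills all its values gives a scalar polynomial vanishing on $\mathbb Z^n$, hence the zero polynomial, so it kills all coefficients. Thus the values span a space containing all coefficients, which are nonzero multiples of the monomials in the $D_i$. By hypothesis these monomials span $\bigoplus_qH^q(X,\Omega^q)$. So there are line bundles $M_1,\dots,M_r$ with $\mathrm{ch}(M_j)$ spanning $HH_0(X)$.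

**Step 3: replacing $M_j$ by far-away twists.** For $t\ge1$, $1-e^{tD}$ has no component in degree $0$, so $(1-e^{tD})^{p+1}=0$ in the cohomology of the $p$-dimensional $X$. Expanding and multiplying by $\mathrm{ch}(M_j)$,
$$\mathrm{ch}(M_j)=\sum_{l=1}^{p+1}(-1)^{l+1}\binom{p+1}{l}\,\mathrm{ch}(M_j\otimes D^{lt}).\tag{4}$$
For $p=3$, for example, $1=4e^{tD}-6e^{2tD}+4e^{3tD}-e^{4tD}$. So $M_j$ may be replaced by the $p+1$ bundles $M_j\otimes D^{lt}$, $1\le l\le p+1$, for any $t\ge1$.

**Step 4: choosing the twists.** We have $\ell_i(M_{j'}\otimes M_j^{-1}\otimes D^s)=\ell_i(M_{j'}\otimes M_j^{-1})+s\,\ell_i(D)$. So there is $B\ge1$ such that for all $j,j'$ and all integers $|s|\ge B$ these two numbers are nonzero of opposite signs. Choose $t_1\ge1$ and inductively $t_{j+1}\ge(p+1)t_j+B$. Consider the bundles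
$$M_j\otimes D^{lt_j},\qquad1\le j\le r,\ 1\le l\le p+1.$$
For fixed $j$, the quotient of two of them with different $l$ is a nonzero power of $D$, on which $\ell_1,\ell_2$ are nonzero of opposite signs. For $j<j'$ the quotients are $(M_{j'}\otimes M_j^{-1}\otimes D^s)^{\pm1}$ with $s=l't_{j'}-lt_j\ge t_{j'}-(p+1)t_j\ge B$. By (3) the bundles are pairwise Hom-orthogonal in both directions. By (4) their Chern characters span $HH_0(X)$. By Theorem 4 their thick closure contains no nonzero torsion sheaf. $\square$

*Example.* The theorem applies to every K3 surface with $\rho=20$. There $H^{1,1}$ is $20$-dimensional, so it is spanned by divisor classes, and $H^{2,2}$ is spanned by products of two of them.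

*Remark.* Formula (4) already holds in $K_0(X)$, with the same integer coefficients, because $(1-[N])^{p+1}=0$ in $K_0(X)$ for every line bundle $N$. To see this, write $N\simeq A\otimes B^{-1}$ with $A,B$ very ample. Then
$$1-[N]=(1-[B^{-1}])-[B^{-1}][A](1-[A^{-1}])$$
lies in the ideal generated by $1-[A^{-1}]$ and $1-[B^{-1}]$. A product of $p+1$ factors of these two kinds is $\prod_{i=0}^p(1-[\mathcal O(-Y_i)])$ with $Y_i$ general members of $|A|$ or $|B|$. These have empty common intersection, so the Koszul complex of their equations is exact and the product is $0$. So in Theorem 6 one can also arrange that the $\mathbb Z$-span of the classes of the bundles in $K_0(X)$ contains any prescribed finite set of classes of line bundles: include those among the $M_j$.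

## 7. A toric resolution of $E^p/G$

**Theorem 7.** For every $p\ge2$ there is a smooth projective $X$ of dimension $p$ satisfying the hypotheses of Theorem 6. Hence the statement in the question is false for every $p\ge2$, even with $\mathcal A=D^b(X)$ and all $E_i$ line bundles.

The plan is as follows. Take the elliptic curve $E$ with an action of $\mu_3$, and the group $G\subset\mu_3^p$ of elements with product $1$. Taking $G$-invariants removes from the cohomology of $E^p$ all the off-diagonal classes except those of types $(p,0)$ and $(0,p)$. The quotient $E^p/G$ is singular, and we want a resolution with trivial canonical class whose new cohomology consists of products of divisor classes. We construct $X$ in one stroke inside a toric variety, so that everything can be read off from a fan.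

*Proof.*

**Step 1: the fan.** *We set up the lattices and the cones to be subdivided.* Let $N_0=\mathbb Z^2$ with $e_1=(1,0)$, $e_2=(0,1)$, $e_3=(-1,-1)$, the rays of the fan of $\mathbb P^2$. Let $N=N_0^p$ with corresponding vectors $e_{i,\varepsilon}$, $1\le i\le p$, $\varepsilon\in\{1,2,3\}$. Let $\phi:N\to\mathbb Z/3$ be the homomorphism with $\phi(e_{i,\varepsilon})=1$ for all $i,\varepsilon$; it exists because $1+1+1=0$ in $\mathbb Z/3$. Put $N'=\ker\phi$.

Let $\Sigma^\circ$ be the fan of the cones $\sigma_{I,\varepsilon}=\operatorname{cone}(e_{i,\varepsilon_i}:i\in I)$, for $I\subset\{1,\dots,p\}$ and $\varepsilon:I\to\{1,2,3\}$. Its toric variety for $N$ is $W=(\mathbb P^2\setminus\{3\text{ coordinate points}\})^p$. Let $L=\{x_1+x_2+x_3=0\}\subset\mathbb P^2$. It misses the coordinate points and meets the coordinate lines transversally in three distinct points, so $L^p\subset W$. Put $L^\circ=L\setminus\{\text{these }3\text{ points}\}$.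

Every point of $|\Sigma^\circ|$ is $\sum a_ie_{i,\varepsilon_i}$ with well-defined $a_i\ge0$. The functions $a_i$ on $|\Sigma^\circ|$ are continuous and linear on cones. Put $h=\sum a_i$, $s_j=a_1+\dots+a_j$ and $s_0=0$. A point of $N\cap\sigma_{I,\varepsilon}$ has integer $a_i$, as the $e_{i,\varepsilon_i}$ are part of a basis of $N$, and it lies in $N'$ if and only if $3\mid h$.

**Step 2: the subdivision.** *We refine $\Sigma^\circ$ to a fan that is smooth for $N'$ and whose rays all have height $h=3$.* Let $\sigma$ be a maximal cone of $\Sigma^\circ$, so $|I|=p$. On its slice $\{h=3\}$ we use the coordinates $s_1,\dots,s_{p-1}$, with $s_p=3$. The slice is $0\le s_1\le\dots\le s_{p-1}\le3$. Let $R$ be the set of pairs $(l,j)$ with $0\le l<j\le p$ and $(l,j)\ne(0,p)$, and cut the slice by all hyperplanes $s_j-s_l=m$ with $(l,j)\in R$, $m\in\mathbb Z$. The bounding hyperplanes $s_{j}=s_{j-1}$ of the slice are among them, so the slice is a union of closed cells.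

In these coordinates the hyperplanes are $s_j\in\mathbb Z$ and $s_j-s_l\in\mathbb Z$ for $1\le l<j\le p-1$. Off all of them, the fractional parts of $s_1,\dots,s_{p-1}$ are nonzero and distinct. The open cell is determined by the integer parts and the order of the fractional parts. So the closed maximal cells are the simplices
$$n+\{0\le\tau_{w(1)}\le\dots\le\tau_{w(p-1)}\le1\},\qquad n\in\mathbb Z^{p-1},\ w\text{ a permutation}.$$
Its vertices are integral: they are $n$ plus the sum of the last $r$ of the standard basis vectors in the order $w$, $0\le r\le p-1$. Consecutive vertices differ by a standard basis vector, so the vertices form an affine basis of $\mathbb Z^{p-1}$. In the coordinates $a$ they form an affine basis of $\{a\in\mathbb Z^p:\sum a_i=3\}$. The differences of the vertices form a basis after choosing one vertex as origin, namely of $\{\sum a_i=0\}$, and adding that vertex, the vertices form a lattice basis of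
$$\{a\in\mathbb Z^p:3\mid\textstyle\sum a_i\}=N'\cap\operatorname{span}\sigma.$$

The functions $s_j-s_l$ are defined on all of $|\Sigma^\circ|$, and the cell to which a point belongs depends only on their values at that point. Faces of the slices are cut out by hyperplanes $s_j=s_{j-1}$ of the arrangement. So the cell decompositions of the slices of different maximal cones agree on common faces. Hence the cones over all cells, together with $0$, form a fan $\Sigma'$ refining $\Sigma^\circ$. It is smooth for $N'$, and every primitive ray generator $v$ of $\Sigma'$ satisfies $h(v)=3$ and has integer $a_i(v)$.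

For $p=2$, the slice of each of the nine maximal cones is the segment with $(a_1,a_2)$ running from $(3,0)$ to $(0,3)$, cut at $(2,1)$ and $(1,2)$. So $\Sigma'$ has $6$ rays on the rays of $\Sigma^\circ$, $18$ further rays, and $27$ maximal cones.

Let $V$ be the smooth toric variety of $(N',\Sigma')$, of dimension $2p$. The inclusion $N'\subset N$ induces a toric morphism $\pi:V\to W$, which is proper because the supports of the fans agree. Define
$$X=\pi^{-1}(L^p).$$

**Step 3: $X$ is projective once we know $V$ is quasi-projective; an ample divisor.** *We write down a divisor on $V$ which is ample over every affine chart of $W$.* Let $v$ run over the primitive ray generators, $D_v$ be the corresponding divisors, and put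
$$D=\sum_vg(v)D_v,\qquad g(v)=\sum_{(l,j)\in R}\bigl(s_j(v)-s_l(v)\bigr)^2\in\mathbb Z.$$
Let $\sigma$ be a maximal cone of $\Sigma^\circ$, $W_\sigma$ its affine chart in $W$, $V_\sigma=\pi^{-1}(W_\sigma)$, and $\tau\subset\sigma$ a maximal cone of $\Sigma'$, over a cell $c$. An open cell is an intersection of open strips between consecutive parallel hyperplanes, so there are integers $n_{jl}$ such that
$$c=\{n_{jl}\le s_j-s_l\le n_{jl}+1\text{ for all }(l,j)\in R\}$$
in the slice. Define the linear form on $\operatorname{span}\sigma$
$$\lambda_\tau=\sum_{(l,j)\in R}\Bigl((2n_{jl}+1)(s_j-s_l)-n_{jl}(n_{jl}+1)\tfrac h3\Bigr).$$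
For a ray generator $v\in\sigma$ we have $h(v)=3$, so
$$g(v)-\lambda_\tau(v)=\sum_{(l,j)\in R}(t_{jl}-n_{jl})(t_{jl}-n_{jl}-1),\qquad t_{jl}=s_j(v)-s_l(v)\in\mathbb Z.$$
Each summand is $\ge0$, and it is $0$ exactly when $t_{jl}\in\{n_{jl},n_{jl}+1\}$. So $g(v)\ge\lambda_\tau(v)$, with equality if and only if $v\in c$, that is, $v$ is a generator of $\tau$. In particular $\lambda_\tau$ takes integer values on the generators of $\tau$, which form a basis of $N'\cap\operatorname{span}\sigma$. This sublattice is a direct summand of $N'$, so $\lambda_\tau$ extends to an integral linear form on $N'$, again written $\lambda_\tau$. The character $\chi^{-\lambda_\tau}$ is a section of $\mathcal O(D)$ over $V_\sigma$ with zero divisor $\sum_{v\in\sigma}(g(v)-\lambda_\tau(v))D_v$, whose support is the union of the $D_v$ with $v\notin\tau$. The complement of that support in $V_\sigma$ is the union of the orbits of the cones all of whose rays lie in $\tau$. These are the faces of $\tau$, so the complement is the affine chart of $\tau$. As $\tau$ varies, these affine charts cover $V_\sigma$. So $\mathcal O(D)$ is ample on $V_\sigma$, by the criterion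 that a line bundle is ample if the affine nonvanishing loci of its sections cover.

Hence $\mathcal O(D)$ is ample relative to the proper morphism $\pi$. As $W$ is quasi-projective, $V$ is quasi-projective. Finally, $X$ is closed in $V$ and proper over the complete variety $L^p$, so it is complete and quasi-projective, hence projective.

**Step 4: $X$ is smooth of dimension $p$ and transversal to all orbits.** $X$ is cut out in $V$ by the pull-backs of the $p$ equations $x_{i,1}+x_{i,2}+x_{i,3}=0$. On an orbit $O_\sigma$ of $W$, $\sigma=\sigma_{I,\varepsilon}$, these equations define a product of copies of $L^\circ\subset(\mathbb C^*)^2$ for $i\notin I$ and of reduced points in $\mathbb C^*$ for $i\in I$. This is a smooth subscheme of codimension $p$. Each orbit $O_\tau$ of $V$ maps onto an orbit of $W$ by a surjective homomorphism of tori up to translation, which is a smooth morphism. So the equations define a smooth subscheme of codimension $p$ in $O_\tau$. In other words, at every point of $X\cap O_\tau$ the $p$ differentials are independent already on the tangent space of $O_\tau$. Hence $X$ is smooth of pure dimension $2p-p=p$ and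 meets all orbits and orbit closures transversally. In particular $X\cap\overline{O_\tau}$ is smooth of pure dimension $p-\dim\tau$.

**Step 5: the strata with $\tau\ne0$.** Put $S_\tau=X\cap O_\tau$. *We show that $S_\tau$ is a product of punctured lines.* Let $\sigma=\sigma_{I,\varepsilon}$ be the smallest cone of $\Sigma^\circ$ containing $\tau$, $k=|I|\ge1$, $N_\sigma=N\cap\operatorname{span}\sigma$ and $N'_\tau=N'\cap\operatorname{span}\tau$. The orbit $O_\tau$ is a torus with lattice $N'/N'_\tau$, and it maps to the torus $O_\sigma$ with lattice $N/N_\sigma$. The map $N'\to N/N_\sigma$ is surjective: given $n\in N$, subtract a multiple of $e_{i,\varepsilon_i}\in N_\sigma$ ($i\in I$), on which $\phi=1$, to land in $N'$. As $N/N_\sigma$ is free, $N'/N'_\tau\to N/N_\sigma$ is a split surjection; its kernel is torsion free of rank $k-\dim\tau$. So $O_\tau\simeq O_\sigma\times\mathbb G_m^{k-\dim\tau}$ over $O_\sigma$, and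
$$S_\tau\simeq(L^\circ)^{p-k}\times\mathbb G_m^{k-\dim\tau}.\tag{5}$$
This is connected of dimension $p-\dim\tau$. The rest of $X\cap\overline{O_\tau}$ consists of strata of smaller dimension, so $S_\tau$ is dense in it, and $\overline{S_\tau}=X\cap\overline{O_\tau}$. By transversality its class in $H^{2\dim\tau}(X)$ is the product of the divisor classes $D_\rho|_X$ over the rays $\rho$ of $\tau$.

**Step 6: the pure part of the cohomology of $S_\tau$, $\tau\ne0$.** We use the mixed Hodge structure on cohomology with compact support: $H^j_c$ has weights $\le j$; it is pure of weight $j$ for smooth projective varieties; Künneth and the long exact sequence of a closed subvariety respect it; $\mathrm{Gr}^W$ is an exact functor. For the curves $L^\circ=\mathbb P^1\setminus\{3\text{ points}\}$ and $\mathbb G_m=\mathbb P^1\setminus\{2\text{ points}\}$ we have $H^0_c=0$. Next, $H^1_c$ is a quotient of $H^0$ of the removed points, because $H^1(\mathbb P^1)=0$, so it has weight $0$. Finally $H^2_c=\mathbb Q(-1)$. By Künneth, a summand of $H^j_c(S_\tau)$ using $a$ factors $H^1_c$ and $b$ factors $H^2_c$ has $j=a+2b$ and weight $2b$. So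
$$\mathrm{Gr}^W_jH^j_c(S_\tau)=0\quad\text{unless }j=2\dim S_\tau,\tag{6}$$
and for $j=2\dim S_\tau$ it is spanned by the top class.

**Step 7: the open stratum $U=S_0$.** *We identify $U$ with a quotient of a product of punctured elliptic curves.* Let $N_0'=\{(n_1,n_2)\in N_0:n_1+n_2\equiv0\bmod3\}$, the kernel of $e_\varepsilon\mapsto1$. With $u=x_1/x_3$, $v=x_2/x_3$ the coordinates of $T_{N_0}$, the dual lattice of $N_0'$ is generated by $\mathbb Z^2$ and $(\frac13,\frac13)$. So $T_{N_0'}$ is $\{y^3=uv\}$ over $T_{N_0}$. Since $L^\circ$ is given by $v=-1-u$, its preimage in $T_{N_0'}$ is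
$$E^\circ=\{y^3=-u(u+1),\ y\ne0\}.$$
Its closure $E\subset\mathbb P^2$ is the cubic $y^3+u^2z+uz^2=0$. It is smooth: in the chart $z=1$ the derivatives $2u+1$ and $3y^2$ vanish only at $u=-\frac12$, $y=0$, where the equation takes the value $-\frac14\ne0$; the only point with $z=0$ is $(u:y:z)=(1:0:0)$, where the $z$-derivative is $1$. So $E$ is connected of genus $1$, and $E^\circ$ is $E$ minus three points. The group $\mu_3$ acts by $y\mapsto\zeta y$, and $u:E\to\mathbb P^1$ is the quotient. Since $H^1(E)^{\mu_3}=H^1(\mathbb P^1)=0$, $\mu_3$ acts on the line $H^{1,0}(E)$ by a nontrivial character $\theta$, and on its complex conjugate $H^{0,1}(E)$ by $\theta^{-1}$.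

We have $N_0'^{\,p}\subset N'\subset N$, and the dual lattice of $N'$ is generated by $\mathbb Z^{2p}$ and $\frac13(1,\dots,1)$, whose character is $y_1\cdots y_p$. So $T_{N'}$ is the quotient of $T_{N_0'}^p$ by $G=\{(\zeta_i)\in\mu_3^p:\prod\zeta_i=1\}$, acting freely by translations, and
$$U=(E^\circ)^p/G.$$
In particular $U$ is connected. Since $X$ has pure dimension $p$ and the other strata have smaller dimension, $U$ is dense in $X$, so $X$ is irreducible.

**Step 8: the pure part of the cohomology of $U$.** We have $H^0_c(E^\circ)=0$, $H^2_c(E^\circ)=H^2(E)$, and from $H^0(3\text{ points})\to H^1_c(E^\circ)\to H^1(E)\to0$, $\mathrm{Gr}^W_1H^1_c(E^\circ)=H^1(E)$. By Künneth, and since $H^j_c(U)=H^j_c((E^\circ)^p)^G$ with coefficients in characteristic $0$,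
$$\bigoplus_j\mathrm{Gr}^W_jH^j_c(U)=\Bigl(\bigoplus_{J\subset\{1,\dots,p\}}\ \bigotimes_{i\in J}H^1(E)\otimes\bigotimes_{i\notin J}H^2(E)\Bigr)^G.$$
Over $\mathbb C$, the characters of $\mu_3^p$ occurring here are $\prod_i\theta_i^{c_i}$, where $\theta_i$ is $\theta$ on the $i$-th factor, $c_i=\pm1$ for $i\in J$ and $c_i=0$ for $i\notin J$. The characters trivial on $G$ form a group of order $3$, consisting of those with all $c_i$ equal modulo $3$. So either $J=\emptyset$, or $J=\{1,\dots,p\}$ and all $c_i$ are $1$, or all are $-1$. The invariants are therefore the top class, of type $(p,p)$ with $j=2p$, and, for $j=p$, one line of type $(p,0)$ and one of type $(0,p)$.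

**Step 9: the Hodge structure of $X$.** *We glue the strata.* Let $H^{BM}_j=(H^j_c)^\vee$ be Borel–Moore homology, whose weights are $\ge-j$. For $Z$ closed in $Y$ with open complement $O$, applying $\mathrm{Gr}^W_{-j}$ to the long exact sequence gives an exact sequence
$$\mathrm{Gr}^W_{-j}H^{BM}_j(Z)\to\mathrm{Gr}^W_{-j}H^{BM}_j(Y)\to\mathrm{Gr}^W_{-j}H^{BM}_j(O)\to0,\tag{7}$$
because the next term $\mathrm{Gr}^W_{-j}H^{BM}_{j-1}(Z)$ vanishes, the weights of $H^{BM}_{j-1}$ being $\ge-(j-1)$. It is compatible with Hodge types.

Let $\partial=X\setminus U$. Add its strata one at a time in order of nondecreasing dimension; each new stratum is then open in the union so far, with closed complement. By (6) and (7), each stratum $S_\tau$ contributes to $\mathrm{Gr}^W_{-j}H^{BM}_j$ at most one new generator. It does so only for $j=2\dim S_\tau$, and there the fundamental class of $S_\tau$ lifts to that of $\overline{S_\tau}$. So $\mathrm{Gr}^W_{-j}H^{BM}_j(\partial)$ is spanned by the classes $[\overline{S_\tau}]$ with $\tau\ne0$ and $2\dim S_\tau=j$.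

Now take $Y=X$, $Z=\partial$, $O=U$ in (7). Since $X$ is smooth projective, $H_j(X)$ is pure of weight $-j$, so the middle term is all of $H_j(X)$, and Poincaré duality identifies it with $H^{2p-j}(X)$, shifting types by $(p,p)$. The image of $\partial$ is spanned by the classes $[\overline{S_\tau}]\in H^{2\dim\tau}(X)$, of type $(\dim\tau,\dim\tau)$. By Step 8, $U$ contributes $[X]\in H^0(X)$, and in $H^p(X)$ one line each of types $(p,0)$ and $(0,p)$, which are not of the form $(q,q)$. Therefore:

- $H^{a,b}(X)=0$ for $a\ne b$ unless $(a,b)\in\{(p,0),(0,p)\}$. In particular $H^i(\mathcal O_X)=0$ for $0<i<p$.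
- $H^{q,q}(X)$ is spanned by the classes $[\overline{S_\tau}]$ with $\dim\tau=q$ for $q\ge1$, and by $[X]$ for $q=0$. By Step 5 these are products of divisor classes.

**Step 10: the canonical class.** Let $H_i=\pi^*pr_i^*\mathcal O(1)$, represented by $\pi^*\{x_{i,3}=0\}=\sum_vc_{i,3}(v)D_v$, where $c_{i,3}(v)$ is the coefficient of $e_{i,3}$ in $v$. Since $-K_V=\sum_vD_v$ and $h(v)=3$,
$$-K_V-\sum_iH_i=\sum_v\Bigl(\frac{h(v)}3-\sum_ic_{i,3}(v)\Bigr)D_v.$$
The function in brackets is the restriction to $|\Sigma^\circ|$ of the linear form $m$ with $m(e_{i,1})=m(e_{i,2})=\frac13$, $m(e_{i,3})=-\frac23$; this is consistent with $e_{i,1}+e_{i,2}+e_{i,3}=0$. The form $3m$ is integral and $3m\equiv\phi\bmod3$, so $m$ is integral on $N'=\ker\phi$. Hence $-K_V-\sum H_i=\operatorname{div}(\chi^m)\sim0$. As $X$ is the transversal intersection of sections of $\mathcal O(H_1),\dots,\mathcal O(H_p)$, adjunction gives $K_X=(K_V+\sum H_i)|_X\sim0$.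

**Step 11: the Picard number.** The map $X\to L^p\simeq(\mathbb P^1)^p$ is proper, and over the dense open $(L^\circ)^p$ it is the finite cover $U\to(L^\circ)^p$. So it is surjective and generically finite, and pull-back is injective on $H^2(-,\mathbb Q)$. Hence $\rho(X)\ge p\ge2$.

All hypotheses of Theorem 6 hold. Since $\omega_X\simeq\mathcal O_X$ and $\dim X=p$, the category $D^b(X)$ is Calabi–Yau of dimension $p$, and the line bundles of Theorem 6 contradict the statement in the question. $\square$

*Check for $p=2$.* By Steps 9 and 10, $X$ is a surface with $K_X\sim0$ and $H^1(\mathcal O_X)=0$, a K3 surface, so its Euler number must be $24$. Adding up strata by (5): the $27$ maximal cones give $27$ points; the $6$ rays with $k=1$ give copies of $L^\circ$, of Euler number $-1$; the $18$ rays with $k=2$ give copies of $\mathbb G_m$, of Euler number $0$; and $U$ is a degree-$3$ étale cover of $(L^\circ)^2$, of Euler number $3$. The sum is $27-6+0+3=24$.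

**Corollary 8.** The statement in the question, restricted to $\mathcal A=D^b(X)$, holds exactly for $p\in\{0,1\}$.

*Proof.* Combine Proposition 2 with Theorem 7. $\square$

In the examples of Theorems 5 and 7 the variety $X$ is connected, so $D^b(X)$ is indecomposable. The thick subcategory $T$ generated by the line bundles is neither $0$ nor $D^b(X)$, so by Proposition 3 it is not admissible. That is exactly the hypothesis the complement argument of Section 3 was missing.
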